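# Orthogonal path decompositions of $K_{s,n}$, and rainbow separation numbers that never come down to the strong separation number

## 1. Sliding a zigzag path through $K_{s,n}$

Let $K_{s,n}$ be the complete bipartite graph with sides $X$, $|X|=s$, and $Y$, $|Y|=n$. Let $n$ be even and index $Y=\{y_t : t\in\mathbb Z_n\}$ by residues modulo $n$. Since $n$ is even, it makes sense to call an element of $\mathbb Z_n$ even or odd.

Choose an ordering $x_1,\dots,x_s$ of $X$ and *offsets* $a_0,\dots,a_s\in\mathbb Z_n$. For even $j\in\mathbb Z_n$ consider
$$P_j = y_{j+a_0}\,x_1\,y_{j+a_1}\,x_2\,y_{j+a_2}\cdots x_s\,y_{j+a_s}.\tag{1}$$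
It zigzags through all of $X$ and has $2s$ edges. Changing $j$ slides its $Y$-vertices around the cycle $\mathbb Z_n$.

A **decomposition** of $E(K_{s,n})$ into paths is a family of paths such that every edge lies in exactly one of them.

**Lemma 1.** Suppose $a_0,\dots,a_s$ are distinct and $a_p\equiv p \pmod 2$ for all $p$. Then the $P_j$, for $j$ even, are $n/2$ paths that decompose $E(K_{s,n})$.

**Proof.** The $X$-vertices of $P_j$ are distinct, and its $Y$-vertices are distinct because the offsets are. So $P_j$ is a path. The vertex $x_i$ is joined in $P_j$ to $y_{j+a_{i-1}}$ and $y_{j+a_i}$. So the edge $x_iy_t$ lies in $P_j$ exactly when $j\in\{t-a_{i-1},\,t-a_i\}$. These two residues have opposite parity, so exactly one of them is even, and $x_iy_t$ lies in exactly one path. $\square$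

For example, take $s=2$, $n=4$ and offsets $0,1,2$. Then $P_0=y_0x_1y_1x_2y_2$ and $P_2=y_2x_1y_3x_2y_0$. The first has edges $x_1y_0,x_1y_1,x_2y_1,x_2y_2$ and the second has the other four edges $x_1y_2,x_1y_3,x_2y_3,x_2y_0$.

**Definition.** Two path decompositions $\mathscr D,\mathscr D'$ of the same graph are *orthogonal* if every $P\in\mathscr D$ and $P'\in\mathscr D'$ have at most one edge in common.

The smallest example is the star $K_{1,4}$ with center $x$. A decomposition into two-edge paths is a perfect matching of the leaves, and orthogonal means that the matchings are disjoint. The three perfect matchings of four points give three mutually orthogonal decompositions: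
$$\{y_0xy_1,\;y_2xy_3\},\qquad \{y_0xy_2,\;y_1xy_3\},\qquad \{y_0xy_3,\;y_1xy_2\}.$$

For larger $s$ some room is needed. A path of $K_{s,n}$ has at most $2s$ edges, because each of its edges has an end in $X$ and it uses at most two edges at each vertex of $X$. So in a decomposition of the $sn$ edges into $n/2$ paths, every path has exactly $2s$ edges. If two such decompositions are orthogonal, the $2s$ edges of a path of one lie in distinct paths of the other, hence $2s\le n/2$. In particular $K_{2,4}$ has no such orthogonal pair. With more room, there are four families.

**Proposition 2.** Let $s\ge8$, $n$ even, $n\ge100s$. There are families $\mathscr D_1,\dots,\mathscr D_4$, each a decomposition of $E(K_{s,n})$ into $n/2$ paths, such that for $c\ne c'$ any $P\in\mathscr D_c$ and $P'\in\mathscr D_{c'}$ have at most one common edge.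

The proof is in Sections 5 and 6. The property that we shall use is the following. For an edge $e$, let $P_c(e)$ be the path of $\mathscr D_c$ that contains $e$. Then
$$\text{for } e\ne f \text{ there is at most one } c\in\{1,2,3,4\} \text{ with } f\in P_c(e).\tag{2}$$
Indeed, if $f\in P_c(e)$ and $f\in P_{c'}(e)$ with $c\neq c'$, these two paths from different families share both $e$ and $f$. Also, $f\in P_c(e)$ means $P_c(e)=P_c(f)$, so it is the same as $e\in P_c(f)$.

## 2. Separating edges by colored paths

Orthogonal families serve to tell edges apart by colored paths. All paths have at least one edge, and we write $e\in P$ when $e$ is an edge of $P$.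

**Definition.** A multiset $\mathscr P$ of paths in a graph $G$ is a *$k$-rainbow separating path system* ($k$-RSPS), $k\in\{2,3,\dots\}$, if its elements can be colored with $k$ colors so that for every pair of edges $\{e_1,e_2\}$ there are $P_1,P_2\in\mathscr P$ of distinct colors with
$$e_1\in P_1\not\ni e_2,\qquad e_2\in P_2\not\ni e_1 .$$
The *$k$-rainbow separation number* $c_k(G)$ is the smallest cardinality of a $k$-RSPS of $G$.

We call the elements of $\mathscr P$ *members*; copies count separately and may have different colors. If $|E(G)|\ge 2$, every edge lies in some member.

With infinitely many colors we get $c_\infty(G)=ssp(G)$, the *strong separation number*: the least size of a set of paths such that for every ordered pair $(e,f)$ of distinct edges some path contains $e$ and avoids $f$. (Give all paths of such a set different colors; the path for $(e,f)$ and the path for $(f,e)$ are different, so their colors differ.) Clearly $c_k(G)$ is non-increasing in $k$. Moreover $c_k(G)\ge c_\infty(G)$, because forgetting colors and repetitions in a $k$-RSPS leaves a strongly separating set.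

As an example, take $K_{1,4}$ with its three matchings from Section 1, colored $1,2,3$. For two edges $e\ne f$, exactly one matching has a path containing both. In each of the two other colors there is a path containing $e$ and not $f$, and one containing $f$ and not $e$. So these six paths form a $3$-RSPS.

Let $\Sigma$ be a class of graphs containing graphs with arbitrarily many vertices, and put
$$c_k(\Sigma)=\limsup_{G\in\Sigma,\ |V(G)|\to\infty}\frac{c_k(G)}{|V(G)|},\qquad k\in\{2,3,\dots\}\cup\{\infty\}.$$
The sequence $(c_k(\Sigma))_{k\ge2}$ is non-increasing and bounded below by $c_\infty(\Sigma)$. We say that $c_k(\Sigma)$ *stabilizes away from* $c_\infty(\Sigma)$ if there is a finite $k_0$ such that $c_k(\Sigma)=c_{k_0}(\Sigma)$ for all finite $k\ge k_0$ and $c_{k_0}(\Sigma)>c_\infty(\Sigma)$. The question, posed in Alexander Clifton, George Kontogeorgiou, S Taruni and Ana Trujillo-Negrete, "Rainbow Separating Path Systems", arXiv:2604.16046 (2026), is this: does there exist a class $\Sigma$ of *connected* graphs such that $c_k(\Sigma)$ stabilizes away from $c_\infty(\Sigma)$?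

For a single graph there is no gap to find: as soon as $k\ge c_\infty(G)$ we can color an optimal strongly separating set with all colors different, so $c_k(G)=c_\infty(G)$. Any gap must come from keeping $k$ fixed while $G$ grows.

The answer is yes. The class $\Sigma=\{K_{s,100s^2}: s\ge8\}$ has $c_2(\Sigma)=2$, $c_k(\Sigma)=\frac32$ for all $3\le k<\infty$, and $c_\infty(\Sigma)=1$. This follows from the next theorem.

**Theorem 3.** Let $s\ge8$, let $n$ be even, and let $n\ge100s$. Then

* $c_\infty(K_{s,n})=n$;
* $\dfrac{3sn-2k}{2s+k/2}\le c_k(K_{s,n})\le\dfrac{3n}2$ for every finite $k\ge3$;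
* $\dfrac{4sn-8}{2s+4}\le c_2(K_{s,n})\le 2n$.

We shall also prove a stronger version.

**Theorem 4.**

1. Let $\Sigma$ be any class of graphs $K_{s,n}$ containing arbitrarily large graphs, with $s\to\infty$ and $s/n\to0$ as $|V|\to\infty$. Then $c_2(\Sigma)=2$, $c_k(\Sigma)=\frac32$ for $3\le k<\infty$, and $c_\infty(\Sigma)=1$.
2. For every $\rho\in(1,\frac32]$ there is a class of connected graphs with $c_\infty=1$, $c_k=\rho$ for all $3\le k<\infty$, and $c_2=2\rho-1>\rho$.
3. $c_2(G)\le2c_\infty(G)$ for every graph $G$. The constant $2$ is asymptotically sharp on connected graphs, by part 1.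

We do not claim that $\frac32$ is the largest possible ratio of the stabilized value to $c_\infty$ for connected classes.

**Upper bounds of Theorem 3, from Proposition 2.** This step shows what the families are for: two, three and four of them handle infinitely many, at least three, and two colors. Fix $e\ne f$. Call $c$ *good* if $f\notin P_c(e)$, equivalently $e\notin P_c(f)$. By (2), at most one index is not good.

* For $k=\infty$, use $\mathscr D_1\cup\mathscr D_2$, which has $n$ paths. One of $1,2$ is good, so one of $P_1(e),P_2(e)$ contains $e$ and avoids $f$. This holds for every ordered pair, so $c_\infty(K_{s,n})\le n$.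
* For finite $k\ge3$, use $\mathscr D_1\cup\mathscr D_2\cup\mathscr D_3$, which has $3n/2$ paths, and give all of $\mathscr D_c$ color $c$. At least two indices $c\ne c'$ in $\{1,2,3\}$ are good. Then $P_c(e)$ contains $e$ and avoids $f$, $P_{c'}(f)$ contains $f$ and avoids $e$, and their colors $c,c'$ differ. So $c_k(K_{s,n})\le 3n/2$.
* For $k=2$, use all four families, $2n$ paths in total, with $\mathscr D_1,\mathscr D_2$ red and $\mathscr D_3,\mathscr D_4$ blue. One of $1,2$ is good, which gives a red path containing $e$ and avoiding $f$. One of $3,4$ is good, which gives a blue path containing $f$ and avoiding $e$. So $c_2(K_{s,n})\le 2n$. $\square$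

## 3. Paths and stars by hand

**Paths.** Let $R$ be a path with edges $g_1,\dots,g_m$ in this order. A natural try with two colors is to use the intervals $\{g_j,g_{j+1}\}$, colored by the parity of $j$. It fails for consecutive interior edges: the only interval with $g_i$ but not $g_{i+1}$ is the one starting at $i-1$, and the only one with $g_{i+1}$ but not $g_i$ starts at $i+1$. They have the same color. Intervals of length three repair this.

**Lemma 5.** Let $m\ge1$ and, for $j=-1,0,\dots,m$, let $I_j=\{g_j,g_{j+1},g_{j+2}\}\cap E(R)$, colored by the parity of $j$. Then every $g_i$ lies in intervals of both colors, and for $i<i'$ there are intervals of distinct colors, one containing $g_i$ and not $g_{i'}$, the other containing $g_{i'}$ and not $g_i$.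

**Proof.** Each $I_j$ is a nonempty subpath of $R$. The edge $g_i$ lies in exactly $I_{i-2},I_{i-1},I_i$; these indices lie between $-1$ and $m$ and include both parities. Let $d=i'-i\ge1$.

If $d\ge3$, no $I_j$ contains both $g_i$ and $g_{i'}$. Both colors are available for each edge, so distinct colors can be chosen.

If $d\in\{1,2\}$, then $I_{i-2}$ contains $g_i$ and no edge of larger index, so it avoids $g_{i'}$. The interval $I_{i+1}$ exists because $i+1\le i'\le m$. It contains $g_{i'}$ because $i+1\le i'\le i+3$, and it avoids $g_i$. The indices $i-2$ and $i+1$ differ by $3$, so the colors differ. $\square$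

Conversely, let $m\ge2$ and take any separating system of $R$. For $1\le i\le m-1$ some member contains $g_i$ and not $g_{i+1}$. It is connected, so its edges lie in $\{g_1,\dots,g_i\}$, and its last edge is $g_i$. These $m-1$ members are distinct. Hence
$$m-1\le c_k(R)\le m+2\qquad\text{for all }k\in\{2,3,\dots\}\cup\{\infty\}.$$
As $|V(R)|=m+1$, the class of paths has $c_k=1$ for every $k$, with no gap. The argument returns in Section 9.

**Stars.** In $K_{1,n}$ a path has one or two edges. The $n$ one-edge paths separate strongly, so $c_\infty(K_{1,n})\le n$, and Lemma 6(iii) below with $L=2$ gives $c_\infty(K_{1,n})\geq n$ for $n\ge2$. Are finitely many colors more expensive? Suppose $3\mid n$. Arrange the edges of the star in a cyclic order $e_1,\dots,e_n$, and let member $M_i$ consist of $e_i$ and $e_{i+1}$ (indices modulo $n$), with color $i$ modulo $3$. Then $e_i$ lies in exactly $M_{i-1}$ and $M_i$, which have different colors.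

* For $e_i,e_{i+1}$: if $n>3$, these two edges share only $M_i$; $M_{i-1}$ contains $e_i$ and avoids $e_{i+1}$, $M_{i+1}$ contains $e_{i+1}$ and avoids $e_i$, and $i-1\not\equiv i+1\pmod 3$. For $n=3$ the same sentence is true, and every pair is of this form.
* For two edges that are not cyclically adjacent, no member contains both. Take any member for the second and a member of a different color for the first.

So $c_3(K_{1,n})=n=c_\infty(K_{1,n})$ when $3\mid n$, and the class of these stars has $c_k=1$ for all $k\ge3$. Here each edge lies in only two members. The next section shows that, with $k$ colors and $N$ members, at most $kN/2$ edges can lie in exactly two members. In a star that is no restriction, since there are only $n$ edges. In $K_{s,n}$ with $s$ large there are $sn$ edges, far more than $kn$, and this is where the gap comes from.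

## 4. Counting how often an edge must be covered

Let $A(e)$ be the collection of members containing $e$, copies counted separately.

**Lemma 6.** Let $G$ have $m\ge2$ edges, and suppose every path of $G$ has at most $L$ edges, with $L\ge2$.

* (i) For finite $k\ge2$: $c_k(G)\ge(3m-2k)/(L+k/2)$.
* (ii) $c_2(G)\ge(4m-8)/(L+4)$.
* (iii) $c_\infty(G)\ge2m/L$.

**Proof.** Let $N$ be the number of members of a system of the relevant type. Counting pairs (edge, member containing it) in two ways,
$$\sum_e|A(e)|=\sum_P|E(P)|\le LN.\tag{3}$$

**Step (i): with $k$ colors, few edges are covered at most twice.** Let $n_i$ be the number of edges with $|A(e)|=i$; recall $n_0=0$.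

If $e\ne f$ and $|A(e)|=|A(f)|=1$, the only possible separating members are the one in $A(e)$ and the one in $A(f)$. They must have distinct colors. So edges covered once have pairwise distinct colors, and $n_1\le k$.

Now fix a member $P$ and look at the edges $e$ with $A(e)=\{P,Q_e\}$. For two of them, $e\ne f$, the member $P$ contains both. The only possible member containing $e$ and not $f$ is $Q_e$, and the only possible member containing $f$ and not $e$ is $Q_f$. So $Q_e$ and $Q_f$ have distinct colors. Hence there are at most $k$ such edges for each $P$. Each edge with $|A(e)|=2$ occurs in this way for two members, so $2n_2\le kN$.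

All other edges are covered at least three times, so
$$LN\ge n_1+2n_2+3(m-n_1-n_2)=3m-2n_1-n_2\ge3m-2k-\frac{kN}2 ,$$
which rearranges to $N\ge(3m-2k)/(L+k/2)$.

**Step (ii): with two colors, most edges are covered twice in each color.** Call the colors red and blue, with $N_r+N_b=N$ members of the respective colors. If two edges $e,f$ lie in no red member, the member for $e$ and the member for $f$ are both blue, which is impossible. So at most one edge lies in no red member. Next, let $P$ be red and suppose $P$ is the only red member containing $e$ and also the only red member containing $f$, with $e\ne f$. Then every member containing exactly one of $e,f$ is blue, which is impossible. So each red $P$ is the unique red member of at most one edge. Together, at most $N_r+1$ edges lie in fewer than two red members. In the same way, at most $N_b+1$ edges lie in fewer than two blue members. So all but at most $N+2$ edges have $|A(e)|\ge4$, and by (3) $LN\ge4(m-N-2)$. (If the right side is negative this is trivial.) Hence $N\ge(4m-8)/(L+4)$.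

**Step (iii): with infinitely many colors, cover twice or pay for a one-edge path.** Let $t$ be the number of edges with $|A(e)|=1$. For such an $e$, the unique member containing $e$ contains no other edge $f$, since otherwise no member contains $e$ and avoids $f$. So this member is the one-edge path $\{e\}$. These $t$ members are distinct and contain none of the other $m-t$ edges, each of which is covered at least twice by the other $N-t$ members. Hence $L(N-t)\ge2(m-t)$, and
$$N\ge t+\frac{2(m-t)}L=\frac{2m}L+t\Bigl(1-\frac2L\Bigr)\ge\frac{2m}L .\qquad\square$$

**Lower bounds of Theorem 3.** In $K_{s,n}$ a path has at most $2s$ edges (Section 1), so take $L=2s$ and $m=sn$. Lemma 6 gives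
$$c_k\ge\frac{3sn-2k}{2s+k/2},\qquad c_2\ge\frac{4sn-8}{2s+4},\qquad c_\infty\ge\frac{2sn}{2s}=n ,\tag{4}$$
where the first bound is for finite $k\ge2$. These hold whenever $s\ge1$ and $sn\ge2$; neither the size of $s$ nor the parity of $n$ is needed. Theorem 3 now depends only on Proposition 2.

## 5. Why one ordering of $X$ is not enough

We want four families of the form (1). For color $c$ let the ordering be $x^c_1,\dots,x^c_s$ and the offsets $a^c_0,\dots,a^c_s$, distinct with $a^c_p\equiv p\pmod2$. Put
$$X^c_p=\{x^c_p,x^c_{p+1}\}\quad(0\le p\le s),$$
omitting the undefined $x^c_0$ and $x^c_{s+1}$. So $X^c_p$ is the set of neighbors of $y_{j+a^c_p}$ in $P^c_j$, and the edges of $P^c_j$ are exactly the $x\,y_{j+a^c_p}$ with $x\in X^c_p$. Each $x\in X$ lies in exactly two of the sets $X^c_0,\dots,X^c_s$, since $x=x^c_i$ lies in $X^c_{i-1}$ and $X^c_i$.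

When do two paths of different colors share an edge $xy$? We need $y=y_{j+a^c_p}=y_{j'+a^{c'}_q}$ for some $p,q$, which are determined by $y$ because offsets of one color are distinct, and $x\in X^c_p\cap X^{c'}_q$. So
$$|E(P^c_j)\cap E(P^{c'}_{j'})|=\sum_{(p,q):\;a^c_p-a^{c'}_q=j'-j}|X^c_p\cap X^{c'}_q| .\tag{5}$$

The first thing to try is to keep one ordering of $X$ and vary only the offsets. Formula (5) shows where this stops. For $1\le p\le s-1$ the set $X^c_p=X^{c'}_p$ has two elements, and $a^c_p-a^{c'}_p$ is even. So there are even $j,j'$ with $j'-j=a^c_p-a^{c'}_p$, and then $P^c_j$ and $P^{c'}_{j'}$ share both edges at a common vertex $y$, namely $x_py$ and $x_{p+1}y$. No choice of offsets prevents this.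

A single term of (5) can therefore equal $2$, and the offsets cannot help. To make all terms at most $1$, no two elements of $X$ should be consecutive in two different orderings. In other words, the orderings should be edge-disjoint Hamiltonian paths of the complete graph on $X$. After that, offsets only have to ensure that at most one nonzero term occurs in (5).

**Lemma 7.** For $s\ge8$ the complete graph on $s$ vertices has four pairwise edge-disjoint Hamiltonian paths.

**Proof.** Let $s$ be even, with vertex set $\mathbb Z_s$. For $0\le i<s/2$ take the path
$$i,\ i+1,\ i-1,\ i+2,\ i-2,\ \dots,\ i-(s/2-1),\ i+s/2 .$$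
It visits $i$, the vertices $i\pm1,\dots,i\pm(s/2-1)$, and $i+s/2$, which are all $s$ vertices once each. The sum of the two endpoints of each edge is alternately $2i+1$ and $2i$. For $0\le i<s/2$ the sets $\{2i,2i+1\}$ are disjoint subsets of $\mathbb Z_s$. So different $i$ give edge-disjoint paths, and there are $s/2\ge4$ of them. (For $s=8$, $i=0$ the path is $0,1,7,2,6,3,5,4$, with sums $1,0,1,0,1,0,1$ modulo $8$.)

If $s\ge9$ is odd, take these $(s-1)/2\ge4$ paths on $\mathbb Z_{s-1}$ and a new vertex $\infty$, and place $\infty$ before the first vertex $i$ of the $i$-th path. The new edges $\infty i$ are distinct, so the extended paths are still edge-disjoint, and they are Hamiltonian. $\square$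

## 6. Choosing the offsets greedily

**Proof of Proposition 2.** Use the notation of Section 5, where now $x^c_1x^c_2\cdots x^c_s$ $(1\le c\le4)$ are the four edge-disjoint Hamiltonian paths $H_1,\dots,H_4$ of the complete graph on $X$ from Lemma 7.

**Step 1: list the possible collisions.** For $c\ne c'$ call $(p,q)$ *linked* (for $(c,c')$) if $X^c_p\cap X^{c'}_q\ne\emptyset$. Then $|X^c_p\cap X^{c'}_q|=1$. Otherwise both sets would be the same $2$-element set, which would be a common edge of $H_c$ and $H_{c'}$. For fixed $p$ there are at most $4$ linked pairs $(p,q)$, since $X^c_p$ has at most two elements and each lies in two sets $X^{c'}_q$. In total there are at most $4s$ linked pairs, since each $x\in X$ lies in two sets $X^c_p$ and in two sets $X^{c'}_q$, and so gives $2\cdot2$ of them.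

**Step 2: state what the offsets must satisfy.** We want $a^c_p\in\mathbb Z_n$ for $1\le c\le4$, $0\le p\le s$, with $a^c_p\equiv p\pmod2$, such that

* (A) for each $c$, the elements $a^c_0,\dots,a^c_s$ are distinct;
* (B) for all $c'<c$, the differences $a^c_p-a^{c'}_q$ over all linked $(p,q)$ are pairwise distinct in $\mathbb Z_n$.

**Step 3: check that a greedy choice never gets stuck.** Choose the offsets color by color, $c=1,2,3,4$, and within a color for $p=0,1,\dots,s$. Suppose it is the turn of $a=a^c_p$.

* Condition (A) forbids the values already used in color $c$, at most $s$ of them.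
* Condition (B): let $c'<c$, let $q$ be an index such that $(p,q)$ is linked, and let $\delta$ be a difference already present for $(c,c')$. We must avoid $a-a^{c'}_q=\delta$, that is, the one value $a=\delta+a^{c'}_q$. There are at most $3$ colors $c'$, at most $4$ indices $q$, and at most $4s$ differences $\delta$. So at most $3\cdot4\cdot4s=48s$ values are forbidden.
* Two new differences $a-a^{c'}_q$ and $a-a^{c'}_{q'}$ with $q\ne q'$ differ automatically, because $a^{c'}_q\ne a^{c'}_{q'}$ by (A) for the finished color $c'$.

So at most $49s$ values are forbidden. There are $n/2\ge50s>49s$ elements of $\mathbb Z_n$ of the required parity, so a choice exists.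

**Step 4: the families.** Let $\mathscr D_c$ be the set of all $P^c_j$, $j$ even, defined by (1) with the ordering and offsets of color $c$. By (A), the parity rule and Lemma 1, $\mathscr D_c$ is a decomposition of $E(K_{s,n})$ into $n/2$ paths.

**Step 5: orthogonality.** Let $c'<c$ and let $xy$ be a common edge of $P^c_j$ and $P^{c'}_{j'}$. Then $y=y_{j+a^c_p}=y_{j'+a^{c'}_q}$ and $x\in X^c_p\cap X^{c'}_q$ for some $p,q$. So $(p,q)$ is linked and $a^c_p-a^{c'}_q=j'-j$. By (B), the value $j'-j$ determines the linked pair $(p,q)$. The pair determines $x$, because $|X^c_p\cap X^{c'}_q|=1$, and it determines $y=y_{j+a^c_p}$. So there is at most one common edge. $\square$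

With Sections 2 and 4 this completes the proof of Theorem 3.

## 7. The class $K_{s,100s^2}$

Let $\Sigma=\{K_{s,100s^2}:s\ge8\}$. These graphs are connected, $n=100s^2$ is even, and $n\ge100s$, so Theorem 3 applies. As $|V|=s+n\to\infty$ in $\Sigma$ we have $s\to\infty$ and $s/n\to0$. For each *fixed* finite $k\ge3$, dividing by $s+n$,
$$\frac32\cdot\frac{1-\frac{2k}{3sn}}{\bigl(1+\frac k{4s}\bigr)\bigl(1+\frac sn\bigr)}=\frac{3sn-2k}{(2s+k/2)(s+n)}\le\frac{c_k(K_{s,n})}{s+n}\le\frac{3n/2}{s+n},$$
and both ends tend to $\frac32$. For two colors,
$$2\cdot\frac{1-\frac2{sn}}{\bigl(1+\frac2s\bigr)\bigl(1+\frac sn\bigr)}=\frac{4sn-8}{(2s+4)(s+n)}\le\frac{c_2(K_{s,n})}{s+n}\le\frac{2n}{s+n},$$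
and both ends tend to $2$. Finally $c_\infty(K_{s,n})/(s+n)=n/(s+n)\to1$. Hence
$$c_2(\Sigma)=2,\qquad c_k(\Sigma)=\tfrac32\ \text{ for all }3\le k<\infty,\qquad c_\infty(\Sigma)=1 .$$
So $c_k(\Sigma)$ stabilizes at $k_0=3$, away from $c_\infty(\Sigma)$, and the answer to the question is yes. $\blacksquare$

## 8. All classes $K_{s,n}$ with $s\to\infty$ and $s/n\to0$

**Proof of Theorem 4, part 1.** The lower bounds (4) hold for all $s\ge1$ with $sn\ge2$. Divided by $s+n$, they tend to $\frac32$, $2$ and $1$ as in Section 7, because only $s\to\infty$ and $s/n\to0$ were used there. For the upper bounds we may consider only large graphs in $\Sigma$, so that $s\ge8$ and $n-1\ge100s$.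

**Step 1: $n$ even.** Theorem 3 applies directly.

**Step 2: $n$ odd; patch one vertex.** Delete one vertex $y^*\in Y$. As $n-1$ is even and $n-1\ge100s$, Section 2 gives a system on $K_{s,n-1}$ with $2(n-1)$, $\frac32(n-1)$ or $n-1$ members for $k=2$, $3\le k<\infty$ or $k=\infty$. For each of the $s$ edges $e$ at $y^*$ add two copies of the one-edge path $\{e\}$, in two different colors. (For $k=\infty$ colors play no role and one copy suffices.) This adds at most $2s=o(n)$ members. Pairs inside $K_{s,n-1}$ are separated already. The new pairs are these.

* If $e$ is at $y^*$ and $f$ is not, some old member contains $f$; it avoids $e$, since old members do not use $y^*$. One of the two copies of $\{e\}$ has a color different from that member, and it avoids $f$.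
* If $e\ne f$ are both at $y^*$, use a copy of $\{e\}$ and a copy of $\{f\}$ of different colors.

Since $s+n=(1+o(1))n$, the upper bounds divided by $|V|$ tend to $2$, $\frac32$ and $1$ respectively. $\blacksquare$

## 9. A pendant path, and every value in $(1,\frac32]$

Section 3 showed that a path costs about one member per edge, whatever $k$ is. Hanging a long path on $K_{s,n}$ therefore adds about the same amount to all the $c_k$ and to the number of vertices, and this moves the ratio.

**Proof of Theorem 4, part 2.** Let $K=K_{s,n}$ with $n=100s^2$, $s\ge8$, and fix $\mu\ge0$. Let $m=\lfloor\mu n\rfloor$, and let $G$ be obtained from $K$ by attaching a path $R$ with $m$ edges by one of its ends to a vertex $r$ of $K$, otherwise disjointly ($G=K$ if $m=0$). We claim that for $m\ge1$ and every $k\in\{2,3,\dots\}\cup\{\infty\}$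
$$c_k(K)+m-1\le c_k(G)\le c_k(K)+m+2 .\tag{6}$$
Let $g_1,\dots,g_m$ be the edges of $R$ in order, with $g_m$ at $r$.

**Step 1: the lower bound in (6), by splitting off members that do not see $K$.** Take an optimal system of $G$. For $1\le i\le m-1$ some member contains $g_i$ and not $g_{i+1}$. Removing $g_{i+1}$ disconnects $\{g_1,\dots,g_i\}$ from all other edges, and the member is connected. So its edges lie in $\{g_1,\dots,g_i\}$ and include $g_i$. The largest index occurring in it is $i$, so these members are distinct for different $i$, and none has an edge in $K$. Thus at least $m-1$ members have no edge in $K$.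

Consider the remaining members. Since $R$ is attached at the single vertex $r$, a path of $G$ passes between $R$ and $K$ at most once, so its restriction to $K$ is a path or has no edge. Give the restrictions that have an edge the inherited colors. For two edges of $K$, the two members that separate them in $G$ have edges in $K$, so they are among the remaining members, and their restrictions separate these edges in $K$. So the restrictions form a $k$-RSPS of $K$ (a strongly separating system if $k=\infty$), and there are at least $c_k(K)$ remaining members. In total there are at least $c_k(K)+m-1$.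

**Step 2: the upper bound in (6), by adding short intervals.** Take an optimal system of $K$ and add the $m+2$ intervals $I_{-1},\dots,I_m$ of Lemma 5, colored by parity with two of the colors. (For $k=\infty$ colors play no role.) Pairs inside $K$ are separated by the system of $K$, since its coloring is unchanged. Pairs inside $R$ are separated by Lemma 5. For $e\in E(K)$ and $g\in E(R)$: $e$ lies in a member inside $K$, which avoids $g$; and by Lemma 5 $g$ lies in intervals of both colors, so in one whose color differs from that member, and this interval avoids $e$. This proves (6).

**Step 3: the limits.** We have $|V(G)|=s+n+m$, with $m/n\to\mu$ and $s/n\to0$ as $s\to\infty$. By (6), and trivially when $m=0$, $c_k(G)=c_k(K)+m+O(1)$. By Section 7, $c_k(K)/n$ tends to $1$, $\frac32$, $2$ for $k=\infty$, $3\le k<\infty$, $k=2$. So the class of these $G$ (with $\mu$ fixed and $s\ge8$) has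
$$c_\infty=\frac{1+\mu}{1+\mu}=1,\qquad c_k=\frac{\frac32+\mu}{1+\mu}=1+\frac1{2(1+\mu)}\ \ (3\le k<\infty),\qquad c_2=\frac{2+\mu}{1+\mu}=1+\frac1{1+\mu}.$$
As $\mu$ runs over $[0,\infty)$, the value $\rho=1+\frac1{2(1+\mu)}$ takes every value in $(1,\frac32]$. Moreover $c_2=1+2(\rho-1)=2\rho-1$, which exceeds $\rho$ because $\rho>1$. All these graphs are connected. $\blacksquare$

## 10. Two colors cost at most twice the strong separation number

**Proof of Theorem 4, part 3.** Take an optimal strongly separating set of paths of $G$. Use one copy of it colored red and one copy colored blue. For edges $e\ne f$ there is a red member containing $e$ and avoiding $f$, and a blue member containing $f$ and avoiding $e$. So this is a $2$-RSPS with $2c_\infty(G)$ members, and $c_2(G)\le2c_\infty(G)$. For the classes of part 1, which consist of connected graphs, $c_2(\Sigma)=2=2c_\infty(\Sigma)$, so the constant $2$ is asymptotically sharp. $\blacksquare$
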